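\title{Cubic surfaces and Frobenius splitting of cotangent bundles}

\begin{abstract}
Let $X$ be a smooth variety over an algebraically closed field of characteristic $p>0$. We ask whether the total space of the cotangent bundle of $X$ is $F$-split whenever $X$ is $F$-split, and $F$-regular whenever $X$ is $F$-regular. Both answers are negative for every $p$. A splitting of the cotangent bundle of a projective surface requires a nonzero section of $S^{2(p-1)}T_X$, and we show that a smooth cubic surface has no nonzero section of $S^nT_X$ for any $n\ge 1$, although $F$-regular cubic surfaces exist in every characteristic. Both answers are positive for curves and negative in every dimension $d\ge2$. We also decide which del Pezzo surfaces have an $F$-split cotangent bundle, except in degree $4$ with $p$ odd.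
\end{abstract}

\section{Introduction}

Throughout, $k$ is an algebraically closed field of characteristic $p>0$, and a variety is an integral separated scheme of finite type over $k$. The absolute Frobenius morphism $F$ of a $k$-scheme $X$ is the identity on points and $u\mapsto u^p$ on functions. An \emph{$F$-splitting} of $X$ is an $\mathcal O_X$-linear map that splits $F^*\colon\mathcal O_X\to F_*\mathcal O_X$. Concretely, it is an additive map $\varphi$ on local functions with $\varphi(u^pg)=u\,\varphi(g)$ and $\varphi(1)=1$: a way of extending the $p$-th root from $p$-th powers to all functions. The scheme $X$ is \emph{$F$-split} if it has an $F$-splitting. A normal variety $X$ is \emph{$F$-regular} (globally $F$-regular in the sense of Smith) if for every effective Weil divisor $D$ there is an $e>0$ such that the natural map $\mathcal O_X\to F^e_*\mathcal O_X(D)$, $u\mapsto u^{p^e}$, splits as a map of $\mathcal O_X$-modules. Thus one asks for a $p^e$-th root map $\varphi$ with $\varphi(1)=1$ that still produces regular functions from functions with poles along $D$. An $F$-regular variety is $F$-split: if $\varphi$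 splits $\mathcal O_X\to F^e_*\mathcal O_X$ (the case $D=0$), then $g\mapsto\varphi(g^{p^{e-1}})$ is an $F$-splitting.

For a smooth variety $X$ let $T^*X=\operatorname{Spec}_X\operatorname{Sym}T_X$ be the total space of the cotangent bundle. It is known that $T^*X$ is $F$-regular for every smooth toric variety $X$, and $F$-split for every flag variety $X$. The following question comes from the work of Achinger, Ilten and S\"u{\ss} \cite{AIS}.

\begin{quote}
(a) Is $T^*X$ $F$-split for every smooth $F$-split variety $X$?\\
(b) Is $T^*X$ $F$-regular for every smooth $F$-regular variety $X$?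
\end{quote}

There is evidence for a positive answer beyond the two known families. A splitting of a smooth variety is given by a section of $\omega^{1-p}$, so on a projective variety a canonical bundle that is too positive is an obstruction, and the canonical bundle of $T^*X$ is always trivial. If $X$ is affine, then $T^*X$ is a smooth affine variety, and these are all $F$-regular. If $T^*X$ is $F$-split, then $X$ is $F$-split, so (a) asks for the converse of a general fact, and for curves this converse holds.

The same analysis shows where the converse can break. For $X$ smooth of dimension $d$ there is a surjection of sheaves $\kappa\colon S^{d(p-1)}T_X\to\omega_X^{1-p}$, and $T^*X$ is $F$-split exactly when some splitting of $X$, seen as a global section of $\omega_X^{1-p}$, lifts to a global section of $S^{d(p-1)}T_X$ (Proposition~\ref{prop:criterion}). For $d=1$ the map $\kappa$ is an isomorphism. For $d\ge2$, splitting $X$ depends on the positivity of the line bundle $\omega_X^{-1}=\det T_X$, while splitting $T^*X$ depends on global sections of symmetric powers of $T_X$ itself. One should therefore look for a variety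 with ample anticanonical bundle and few such sections.

\begin{theorem}\label{thm:cubic}
Let $X\subset\mathbb P^3_k$ be any smooth cubic surface. Then $H^0(X,S^nT_X)=0$ for all $n\ge1$, and $T^*X$ is not $F$-split.
\end{theorem}

\begin{theorem}\label{thm:regular}
For every $p$ there is a smooth cubic surface over $k$ that is $F$-regular. Hence the answer to both \emph{(a)} and \emph{(b)} is no.
\end{theorem}

The next two theorems locate the failure, first by dimension and then among del Pezzo surfaces, that is, smooth projective surfaces $X$ with $-K_X$ ample; the degree is $K_X^2$.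

\begin{theorem}\label{thm:dim}
For varieties of dimension at most $1$ the answers to \emph{(a)} and \emph{(b)} are yes. For every $d\ge2$ and every $p$ there is a smooth projective Fano $F$-regular variety $Z$ of dimension $d$ such that $T^*Z$ is not $F$-split.
\end{theorem}

\begin{theorem}\label{thm:dP}
Let $X$ be a smooth del Pezzo surface of degree $d$.
\begin{enumerate}
\item[(i)] If $d\ge6$, then $T^*X$ is $F$-regular.
\item[(ii)] If $d=5$, then $T^*X$ is $F$-split if and only if $p\ne2$.
\item[(iii)] If $d=4$ and $p=2$, then $T^*X$ is not $F$-split.
\item[(iv)] If $d\le3$, then $T^*X$ is not $F$-split, for every $p$.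
\end{enumerate}
\end{theorem}

The case $d=4$, $p$ odd, is not decided here.

The heart of the paper is the vanishing in Theorem~\ref{thm:cubic}. Each line on a cubic surface defines a fibration in conics over $\mathbb P^1$ with exactly five singular fibers. A section of $S^nT_X$ pushes forward to a section of $T_{\mathbb P^1}^{\otimes n}$, which has degree $2n$, and each singular fiber forces a zero of order at least $n/2$. Five such zeros are too many, so the pushforward vanishes and the section is divisible by the vector field along the fibers. Three coplanar lines give three fibrations, and intersection numbers show that no section can be divisible in this way.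

\section{Splittings and the trace on the cotangent bundle}\label{sec:trace}

\subsection{Maps $F_*\mathcal O\to\mathcal O$ on a smooth variety}

Let $Y$ be a smooth variety of dimension $N$. \emph{Coordinates} on an open set $U$ are functions $y_1,\dots,y_N$ whose differentials form a basis of $\Omega^1_U$; put $dy=dy_1\wedge\dots\wedge dy_N$. Every function on $U$ has a unique expansion $h=\sum_a h_a^p\,y^a$ over the multi-indices $a$ with $0\le a_i\le p-1$. In other words, $F_*\mathcal O_U$ is free over $\mathcal O_U$ with basis the monomials $y^a$. Let $\mathrm{Tr}_y(h)=h_{(p-1,\dots,p-1)}$ be the last coefficient. For $\lambda\in k$ and any exponents $b_i\ge0$,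
\begin{equation}\label{eq:monomial}
\mathrm{Tr}_y(\lambda y^b)=
\begin{cases}
\lambda^{1/p}\prod_i y_i^{(b_i-p+1)/p} & \text{if } b_i\equiv p-1 \pmod p \text{ for all } i,\\
0 & \text{otherwise.}
\end{cases}
\end{equation}
The map $\mathrm{Tr}_y$ depends on the coordinates, but the \emph{Cartier operator} $C\colon F_*\omega_Y\to\omega_Y$, $C(h\,dy)=\mathrm{Tr}_y(h)\,dy$, does not; it is additive and satisfies $C(u^p\eta)=u\,C(\eta)$. For these facts and the next proposition compare \cite[\S1.3]{BK}.

\begin{proposition}\label{prop:duality}
For a local section $\sigma=h\,(dy)^{1-p}$ of $\omega_Y^{1-p}$ put $\varphi_\sigma(g)=\mathrm{Tr}_y(hg)$. Then $\varphi_\sigma$ does not depend on the coordinates, and $\sigma\mapsto\varphi_\sigma$ is an isomorphism $F_*\omega_Y^{1-p}\cong\mathcal Hom(F_*\mathcal O_Y,\mathcal O_Y)$. In particular, the $F$-splittings of $Y$ correspond to the sections $\sigma\in H^0(Y,\omega_Y^{1-p})$ with $\varphi_\sigma(1)=1$.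
\end{proposition}

\begin{proof}
Let $y'$ be other coordinates, $dy'=J\,dy$. Then $\sigma=h'(dy')^{1-p}$ with $h'=J^{p-1}h$, and
\[
\mathrm{Tr}_{y'}(h'g)\,dy'=C(J^phg\,dy)=J\,\mathrm{Tr}_y(hg)\,dy=\mathrm{Tr}_y(hg)\,dy'.
\]
For multi-indices $a,b$ with entries in $[0,p-1]$, the number $p-1+a_i-b_i$ lies in $[0,2p-2]$, so it is congruent to $p-1$ only if $a_i=b_i$. By \eqref{eq:monomial}, $\mathrm{Tr}_y\big(y^{a}\prod_i y_i^{p-1-b_i}\big)$ is $1$ if $a=b$ and $0$ otherwise. So the basis $\prod_i y_i^{p-1-b_i}(dy)^{1-p}$ of $F_*\omega^{1-p}$ is sent to the basis dual to $y^a$.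
\end{proof}

For example, on $\mathbb P^1$ the vector field $x\,\partial_x$ is regular everywhere, and $\sigma=(x\,\partial_x)^{p-1}=x^{p-1}(dx)^{1-p}$ has $\varphi_\sigma(1)=\mathrm{Tr}_x(x^{p-1})=1$.

On smooth affine varieties there is no obstruction at all. The first assertion below says that a regular $F$-finite domain is strongly $F$-regular \cite{HH}; we include the short argument.

\begin{lemma}\label{lem:affine}
Let $U=\operatorname{Spec}A$ be a smooth affine variety. For every $0\ne c\in A$ there are $e>0$ and an $A$-linear map $\theta\colon F^e_*A\to A$ with $\theta(c)=1$. Consequently $U$ is $F$-regular.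
\end{lemma}

\begin{proof}
Let $I_e\subset A$ be the ideal of all values $\theta(c)$ with $\theta\in\operatorname{Hom}_A(F^e_*A,A)$. The module $F^e_*A$ is locally free of finite rank, and its fiber at a maximal ideal $\mathfrak m$ is $A/\mathfrak m^{[p^e]}$, where $\mathfrak m^{[p^e]}$ is generated by the $p^e$-th powers of elements of $\mathfrak m$. Hence $I_e\not\subset\mathfrak m$ if and only if $c\notin\mathfrak m^{[p^e]}$. The ideals $\mathfrak m^{[p^e]}$ decrease with $e$ and have intersection zero by Krull's theorem. So the open sets $U\setminus V(I_e)$ increase and cover $U$, and $I_e=A$ for some $e$. If $D$ is an effective divisor, choose $0\ne c\in H^0(U,\mathcal O(-D))$. Then $g\mapsto\theta(cg)$ maps $F^e_*\mathcal O_U(D)$ to $\mathcal O_U$ and sends $1$ to $1$.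
\end{proof}

\subsection{The cotangent bundle}

Let $X$ be smooth of dimension $d$ and $Y=T^*X$. Here $S^n$ denotes the symmetric power, a quotient of the tensor power, and sections of $S^nT_X$ are the functions on $Y$ that are homogeneous of degree $n$ along the fibers:
\[
H^0(Y,\mathcal O_Y)=\bigoplus_{n\ge0}H^0(X,S^nT_X).
\]
If $x_1,\dots,x_d$ are coordinates on $U\subset X$, the dual vector fields $\partial_{x_i}$ are functions $\xi_i$ on $Y|_U$, and $(x,\xi)$ are coordinates on $Y|_U$. Put
\[
\nu=dx_1\wedge\dots\wedge dx_d\wedge d\xi_1\wedge\dots\wedge d\xi_d .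
\]
For other coordinates $x'$ with Jacobian matrix $A=(\partial x'_i/\partial x_j)$, the chain rule gives $\xi=A^{t}\xi'$. So $dx'=\det(A)\,dx$, while $d\xi'_1\wedge\dots\wedge d\xi'_d$ equals $\det(A)^{-1}d\xi_1\wedge\dots\wedge d\xi_d$ modulo the $dx_i$. Hence $\nu$ is a canonical nowhere vanishing top form on $Y$, and the local maps $\mathrm{Tr}_{(x,\xi)}$ glue to a canonical map
\[
\mathrm{Tr}\colon F_*\mathcal O_Y\to\mathcal O_Y,\qquad \mathrm{Tr}(h)\,\nu=C(h\nu).
\]
By Proposition~\ref{prop:duality}, $F$-splittings of $Y$ correspond to functions $f\in H^0(Y,\mathcal O_Y)$ with $\mathrm{Tr}(f)=1$.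

The grading singles out one degree. A term $u(x)\,\xi^\beta$ has trace $\mathrm{Tr}_x(u)\prod_i\xi_i^{(\beta_i-p+1)/p}$ if all $\beta_i\equiv p-1 \pmod p$, and trace $0$ otherwise. So $\mathrm{Tr}$ maps degree $n$ to degree $(n-d(p-1))/p$, and to zero if this is not a nonnegative integer. Only degree $d(p-1)$ contributes to degree $0$. Let $f=\sum_\beta f_\beta\,\xi^\beta$ have degree $d(p-1)$, and let $f^\circ$ be the coefficient of $(\xi_1\cdots\xi_d)^{p-1}$, the only monomial of this degree with all exponents congruent to $p-1$. For every function $g$ on $U$ we get $\mathrm{Tr}(fg)=\mathrm{Tr}_x(f^\circ g)$. The left side does not depend on the coordinates, so by Proposition~\ref{prop:duality} neither does $\kappa(f)=f^\circ\,(dx)^{1-p}$. This defines a surjection of $\mathcal O_X$-modules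
\[
\kappa\colon S^{d(p-1)}T_X\to\omega_X^{1-p}\qquad\text{with}\qquad \mathrm{Tr}(f)=\varphi_{\kappa(f)}(1).
\]

\begin{proposition}\label{prop:criterion}
Let $X$ be smooth of dimension $d$.
\begin{enumerate}
\item[(i)] $T^*X$ is $F$-split if and only if there is $f\in H^0(X,S^{d(p-1)}T_X)$ with $\mathrm{Tr}(f)=1$, that is, such that $\kappa(f)$ is an $F$-splitting of $X$.
\item[(ii)] If $X$ is projective, then $\mathrm{Tr}(f)\in k$ for all $f\in H^0(X,S^{d(p-1)}T_X)$, and $T^*X$ is $F$-split if and only if $\mathrm{Tr}(f)\ne0$ for some such $f$. In particular, $T^*X$ is not $F$-split if $H^0(X,S^{d(p-1)}T_X)=0$.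
\end{enumerate}
\end{proposition}

\begin{proof}
If a function on $T^*X$ has trace $1$, then comparing parts of degree $0$ shows that its homogeneous component of degree $d(p-1)$ has trace $1$. This gives (i). If $X$ is projective, then $\mathrm{Tr}(f)\in H^0(X,\mathcal O_X)=k$, and $\mathrm{Tr}(\lambda^pf)=\lambda\,\mathrm{Tr}(f)$ allows us to rescale a nonzero trace to $1$.
\end{proof}

Part (i) shows that $X$ is $F$-split whenever $T^*X$ is. It also settles curves.

\begin{proof}[Proof of Theorem~\ref{thm:dim} in dimension at most $1$]
If $X$ is a point, so is $T^*X$. Let $X$ be a smooth curve. Then $\kappa\colon S^{p-1}T_X\to\omega_X^{1-p}$ is a surjection of line bundles, hence an isomorphism. Every splitting of $X$ lifts, and (a) follows from Proposition~\ref{prop:criterion}(i). For (b) let $X$ be $F$-regular. If $X$ is affine, then $T^*X$ is smooth and affine, and Lemma~\ref{lem:affine} applies. Otherwise $X$ is projective, of genus $g$. Let $D$ be an effective divisor of degree greater than $2g-2$. A splitting of $\mathcal O_X\to F^e_*\mathcal O_X(D)$ embeds $H^1(X,\mathcal O_X)$ into $H^1(X,F^e_*\mathcal O_X(D))=H^1(X,\mathcal O_X(D))=0$,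 where the first equality holds because $F^e$ is affine. So $g=0$, and $T^*\mathbb P^1$ is $F$-regular by the known result on toric varieties.
\end{proof}

\section{Symmetric powers of the tangent bundle of a cubic surface}\label{sec:cubic}

Let $X\subset\mathbb P^3$ be a smooth cubic surface and $h$ its hyperplane class. Then $h^2=3$ and $K_X=-h$. From $c(T_X)=(1+h)^4/(1+3h)=1+h+3h^2$ we get $c_2(X)=9$. A line $\ell\subset X$ has $h\cdot\ell=1$, so adjunction gives $\ell^2=-1$. Two distinct coplanar lines on $X$ meet transversally in one point and have intersection number $1$.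

The surface $X$ contains a line, in every characteristic \cite[Remark V.4.7.1]{Ha}. It contains only finitely many: the lines on $X$ form a closed subset of the Grassmannian, and a curve in this subset would give distinct algebraically equivalent lines $m,m'$ with $m\cdot m'=m^2=-1<0$.

\subsection{The conic fibration of a line}

Fix a line $\ell\subset X$ and put $F=h-\ell$; in this section $F$ denotes this divisor class, and the Frobenius morphism does not occur. Then
\[
F^2=3-2-1=0,\qquad h\cdot F=2,\qquad \ell\cdot F=2 .
\]
A plane $\Pi_\lambda\supset\ell$ cuts $X$ in $\ell+C_\lambda$, where $C_\lambda\in|F|$ is a plane conic.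

\begin{lemma}\label{lem:fibration}
The conics $C_\lambda$ are the fibers of a morphism $\pi\colon X\to\mathbb P^1$ with $\pi^*\mathcal O(1)=\mathcal O(F)$ and $\pi_*\mathcal O_X=\mathcal O_{\mathbb P^1}$. The class $F$ is nef. Exactly five fibers are singular. Each of them is a union of two distinct lines different from $\ell$, and at their common point $z$ there are local coordinates $a,b$ vanishing at $z$ with $\pi^*t=ab$ for a local coordinate $t$ vanishing at $\pi(z)$.
\end{lemma}

\begin{proof}
The line $\ell$ is not a component of any $C_\lambda$: if $C_\lambda=\ell+m$, then $\ell\cdot C_\lambda$ is $-1+1=0$ for $m\ne\ell$ and $-2$ for $m=\ell$, whereas $\ell\cdot F=2$. For $\lambda\ne\mu$ a common component of $C_\lambda$ and $C_\mu$ would lie in $\Pi_\lambda\cap\Pi_\mu=\ell$, so there is none, and $C_\lambda\cdot C_\mu=F^2=0$ shows that the two conics are disjoint. The pencil is therefore base point free and defines $\pi$. For an irreducible curve $\Gamma$, a fiber not containing $\Gamma$ shows $F\cdot\Gamma\ge0$, so $F$ is nef.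

A plane conic is smooth, or a pair of distinct lines, or a double line. A double line $2m$ is excluded because $(2m)^2=-4\ne F^2$. So all fibers are connected and reduced, and $H^0(C_\lambda,\mathcal O)=k$. Since $\pi$ is flat and projective, Grauert's theorem shows that $\pi_*\mathcal O_X$ is a line bundle with fibers $H^0(C_\lambda,\mathcal O)$; it is generated by the function $1$.

Generic smoothness is not available in characteristic $p$, but every singular fiber consists of lines, so there are finitely many singular fibers. At the node $z$ of such a fiber, local equations $a,b$ of the two lines are local coordinates, and $\pi^*t=\varepsilon ab$ with $\varepsilon$ a unit; we replace $a$ by $\varepsilon a$. To count the nodes, consider the differential of $\pi$,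
\[
\delta\in H^0(X,\Omega^1_X\otimes\pi^*T_{\mathbb P^1})=H^0(X,\Omega^1_X(2F)).
\]
Locally $\delta=d(\pi^*t)\otimes\partial_t$, which vanishes at a point exactly when the fiber $\pi^*t=0$ through it is singular there. At a node $d(ab)=b\,da+a\,db$ has zero scheme $a=b=0$, a reduced point. A section of a rank $2$ bundle $E$ on a surface with finite zero scheme has $c_2(E)$ zeros counted with length, and $c_2(E\otimes L)=c_2(E)+c_1(E)\cdot L+L^2$. The number of nodes is therefore
\[
c_2(\Omega^1_X(2F))=c_2(X)+2K_X\cdot F+4F^2=9-4+0=5,
\]
and each singular fiber has one node.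
\end{proof}

We view $\delta$ as a map $T_X\to\mathcal O(2F)$. Its $m$-th symmetric power, twisted by a line bundle $M$, sends $g\in H^0(X,S^mT_X\otimes M)$ to a section
\[
g(\delta^m)\in H^0(X,M(2mF)),
\]
the value of the degree $m$ form $g$ at the covector $\delta$. For $M=\mathcal O_X$ it is the pushforward of $g$ along $\pi$, and the five nodes force it to vanish.

\begin{lemma}\label{lem:push}
If $n\ge1$ and $f\in H^0(X,S^nT_X)$, then $f(\delta^n)=0$.
\end{lemma}

\begin{proof}
Suppose not. Since $\mathcal O(2nF)=\pi^*\mathcal O(2n)$ and $\pi_*\mathcal O_X=\mathcal O_{\mathbb P^1}$, the projection formula gives $f(\delta^n)=\pi^*\tau$ with $0\ne\tau\in H^0(\mathbb P^1,\mathcal O(2n))$. Let $z$ be a node, with maximal ideal $\mathfrak m_z=(a,b)$, and let $e_z$ be the order of $\tau$ at $\pi(z)$. Write $f=\sum_i f_i\,\partial_a^i\partial_b^{n-i}$ near $z$. Since $\delta(\partial_a)=b$ and $\delta(\partial_b)=a$ in the trivialization given by $\partial_t$, we have $f(\delta^n)=\sum_if_i\,b^ia^{n-i}\in\mathfrak m_z^n$. On the other hand $\pi^*\tau$ is a unit times $(ab)^{e_z}$, which is not in $\mathfrak m_z^{2e_z+1}$.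 Hence $e_z\ge n/2$. The five points $\pi(z)$ are distinct, so $5n/2\le\deg\tau=2n$, which is false.
\end{proof}

A tensor killed by $\delta$ should be divisible by the direction of the fibers, so we introduce the vector field along the fibers. Contraction gives an isomorphism $T_X\otimes\omega_X\cong\Omega^1_X$, under which $(\beta\,\partial_x-\alpha\,\partial_y)\otimes dx\wedge dy$ corresponds to $\alpha\,dx+\beta\,dy$. Let
\[
v\in H^0(X,T_X(2F-h))
\]
correspond to $\delta$. Then $\delta(v)=\alpha\beta-\beta\alpha=0$, and $v$ vanishes only at the five nodes.

\begin{lemma}\label{lem:divide}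
Let $m\ge1$, let $M$ be a line bundle and $g\in H^0(X,S^mT_X\otimes M)$. If $g(\delta^m)=0$, then $g=v\,g'$ for some $g'\in H^0(X,S^{m-1}T_X\otimes M(h-2F))$.
\end{lemma}

\begin{proof}
Near a point that is not a node, trivialize all line bundles and complete $v$ to a basis $v,v'$ of $T_X$. Since $\delta$ does not vanish there and $\delta(v)=0$, the function $\delta(v')$ is a unit. Write $g=\sum_ic_i\,v^iv'^{\,m-i}$. Then $0=g(\delta^m)=c_0\,\delta(v')^m$, so $c_0=0$ and $g$ is divisible by $v$. Multiplication by $v$ is injective, so the local quotients are unique and glue to a section $g'$ outside the nodes. A section of a locally free sheaf on a smooth surface extends over finitely many points, and $g=vg'$ holds on $X$ because it holds on a dense open set.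
\end{proof}

\subsection{Three fibrations}

After one division the twist $M$ is no longer trivial and Lemma~\ref{lem:push} no longer applies. What remains is the following test: if $g(\delta^m)\neq0$, then $M+2mF$ is effective, so $(M+2mF)\cdot F=M\cdot F\ge0$. Each division by $v$ adds $h-2F$ to $M$, and $(h-2F)\cdot F=2>0$. One fibration alone therefore gives no contradiction, and we need others, against which $h-2F$ is negative.

A singular fiber of the fibration of a line $\ell_1$ provides two more lines $\ell_2,\ell_3$ such that $\ell_1,\ell_2,\ell_3$ are distinct and coplanar. Thus $h=\ell_1+\ell_2+\ell_3$ and $\ell_i\cdot\ell_j=1$ for $i\ne j$. Let $F_i=h-\ell_i$, with the corresponding $\delta_i$ and $v_i$. For $i\ne j$ we have $F_i\cdot F_j=3-1-1+1=2$, so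
\begin{equation}\label{eq:numbers}
(h-2F_i)\cdot F_j=\begin{cases}\ \ 2 & \text{if } i=j,\\ -2 & \text{if } i\ne j.\end{cases}
\end{equation}

\begin{example}[Degrees $1$ and $2$]
Let $f$ be a vector field. By Lemmas~\ref{lem:push} and~\ref{lem:divide}, $f=v_1g$ with $g$ a section of $\mathcal O(h-2F_1)$. This class has degree $-2$ on the nef class $F_2$, so $g=0$: a vector field cannot be tangent to the fibers of two different fibrations.

Now let $f\in H^0(X,S^2T_X)$. Again $f=v_1g$, with $g\in H^0(X,T_X(h-2F_1))$. The section $g(\delta_2)$ lies in the class $h-2F_1+2F_2$, which has degree $-2$ on $F_2$. So $g(\delta_2)=0$ and $f=v_1v_2g'$ with $g'$ a section of $\mathcal O(2h-2F_1-2F_2)$. This class has degree $2-2=0$ on both $F_1$ and $F_2$, so two fibrations do not finish the argument. The third does: the degree on $F_3$ is $-4$, in accordance with $2h-2F_1-2F_2=-2\ell_3$.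
\end{example}

In general we divide as often as possible and then apply the test for all three fibrations.

\begin{proof}[Proof of Theorem~\ref{thm:cubic}]
Suppose $0\ne f\in H^0(X,S^nT_X)$ with $n\ge1$. Among all factorizations
\[
f=v_1^{a_1}v_2^{a_2}v_3^{a_3}\,g,\qquad g\in H^0(X,S^mT_X\otimes M),\qquad M=\sum_i a_i(h-2F_i),
\]
where $m=n-\sum_ia_i\ge0$, choose one with $a=a_1+a_2+a_3$ maximal. By Lemmas~\ref{lem:push} and~\ref{lem:divide}, $f$ is divisible by $v_1$, so $a\ge1$. For each $j$ we have $g(\delta_j^m)\ne0$. If $m=0$ this says $g\ne0$. If $m\ge1$, vanishing would make $g$ divisible by $v_j$ by Lemma~\ref{lem:divide}, against the maximality of $a$. So $M+2mF_j$ is effective. Since $F_j$ is nef and $F_j^2=0$, formula \eqref{eq:numbers} gives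
\[
0\le(M+2mF_j)\cdot F_j=2a_j-2\sum_{i\ne j}a_i\qquad(j=1,2,3).
\]
The sum of the three inequalities is $0\le2a-4a$, which contradicts $a\ge1$. Hence $H^0(X,S^nT_X)=0$ for all $n\ge1$. Taking $n=2(p-1)\ge1$, Proposition~\ref{prop:criterion}(ii) shows that $T^*X$ is not $F$-split.
\end{proof}

\section{$F$-regular examples}\label{sec:regular}

It remains to find cubic surfaces that are $F$-regular. The splitting $(x\,\partial_x)^{p-1}$ of $\mathbb P^1$ suggests taking the $(p-1)$-st power of an anticanonical section that looks like $x_1\cdots x_d$ at one point. Such a splitting tolerates poles along the divisor $D_0$ of the section. If $D_0$ is ample, every other divisor can be traded for a multiple of $D_0$, because the complement of $D_0$ is affine.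

\begin{lemma}\label{lem:regular}
Let $Z$ be a smooth projective variety of dimension $d$, and let $s\in H^0(Z,\omega_Z^{-1})$ have ample divisor $D_0$. Suppose that at some point $z$ there are local coordinates $x_1,\dots,x_d$ vanishing at $z$ such that $x_1\cdots x_d=0$ is a local equation of $D_0$. Then $Z$ is $F$-regular.
\end{lemma}

\begin{proof}
All sheaves $\mathcal O_Z(D)$ are viewed as sheaves of rational functions, so that $1$ is a section of $\mathcal O_Z(D)$ for $D\geq 0$.

\emph{Step 1: a splitting with poles of order $p-1$ along $D_0$.} In local coordinates $y$ write $s=u\,(dy)^{-1}$, so that $u$ is a local equation of $D_0$. If $g$ is a section of $\mathcal O_Z((p-1)D_0)$, then $s^{p-1}g=u^{p-1}g\,(dy)^{1-p}$ is a regular section of $\omega_Z^{1-p}$. Put $\psi(g)=\varphi_{s^{p-1}g}(1)=\mathrm{Tr}_y(u^{p-1}g)$. By Proposition~\ref{prop:duality} this is a well-defined $\mathcal O_Z$-linear map $\psi\colon F_*\mathcal O_Z((p-1)D_0)\to\mathcal O_Z$. Near $z$ we have $u=\varepsilon x_1\cdots x_d$ with $\varepsilon$ a unit. Expand $\varepsilon^{p-1}=\sum_a\varepsilon_a^px^a$ with $0\le a_i\le p-1$. The exponent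 $a_i+p-1$ lies in $[p-1,2p-2]$ and is congruent to $p-1$ only for $a_i=0$, so $\psi(1)=\varepsilon_0$ near $z$, and $\varepsilon_0(z)^p=\varepsilon(z)^{p-1}\ne0$. Since $Z$ is projective, $\psi(1)$ is a constant. It is nonzero, and after dividing by it we have $\psi(1)=1$.

\emph{Step 2: poles of arbitrarily high order.} We construct maps $\Psi_e\colon F^e_*\mathcal O_Z((p^e-1)D_0)\to\mathcal O_Z$ with $\Psi_e(1)=1$ for all $e\ge1$. Put $\Psi_1=\psi$. Given $\Psi_e$, let $L=\mathcal O_Z((p^e-1)D_0)$. Since $F^*L=L^{p}$ and $p^{e+1}-1=(p-1)+p(p^e-1)$, the projection formula gives $F_*\mathcal O_Z((p^{e+1}-1)D_0)=F_*\mathcal O_Z((p-1)D_0)\otimes L$. The map $\psi\otimes\mathrm{id}_L$ to $L$ sends $1$ to $1$, and we put $\Psi_{e+1}=\Psi_e\circ F^e_*(\psi\otimes\mathrm{id}_L)$.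

\emph{Step 3: an arbitrary divisor.} Let $D$ be an effective divisor. The open set $U=Z\setminus D_0$ is affine because $D_0$ is ample. By Lemma~\ref{lem:affine} there are $e>0$ and a map $F^e_*\mathcal O_U(D)\to\mathcal O_U$ with $1\mapsto1$. It is a section over $U$ of the coherent sheaf $\mathcal H=\mathcal Hom(F^e_*\mathcal O_Z(D),\mathcal O_Z)$, and such a section extends to a global section of $\mathcal H(ND_0)$ for all large $N$. Taking $N=p^{e'}-1$ with $e'$ large, we obtain $\Theta\colon F^e_*\mathcal O_Z(D)\to\mathcal O_Z((p^{e'}-1)D_0)$, and $\Theta(1)=1$ because this holds on the dense open set $U$. The composite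
\[
F^{e+e'}_*\mathcal O_Z(D)\xrightarrow{\ F^{e'}_*\Theta\ }F^{e'}_*\mathcal O_Z((p^{e'}-1)D_0)\xrightarrow{\ \Psi_{e'}\ }\mathcal O_Z
\]
is $\mathcal O_Z$-linear and sends $1$ to $1$, so it splits $\mathcal O_Z\to F^{e+e'}_*\mathcal O_Z(D)$.
\end{proof}

On a cubic surface the anticanonical divisors are the plane sections, and a triangle of lines has the required form at each vertex. The cubics containing the triangle $w=xyz=0$ as a plane section have, up to a scalar, the equation $xyz+wq=0$.

\begin{proof}[Proof of Theorem~\ref{thm:regular}]
Let $G=xyz+wq$ with $q$ a quadratic form in $x,y,z,w$, and $X=\{G=0\}\subset\mathbb P^3$. We show directly that $X$ is smooth for general $q$.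

On the plane $w=0$ the partial derivatives are $G_x=yz$, $G_y=xz$, $G_z=xy$ and $G_w=q$. The first three vanish together only at the vertices $[1{:}0{:}0{:}0]$, $[0{:}1{:}0{:}0]$, $[0{:}0{:}1{:}0]$, so $X$ is smooth along $w=0$ as soon as $q$ is nonzero at the three vertices. On the chart $w=1$, the form $q$ is an arbitrary polynomial of degree at most $2$ in $x,y,z$; these form a space of dimension $10$. The surface $xyz+q=0$ is singular at a point $P\in\mathbb A^3$ if and only if $q,q_x,q_y,q_z$ take the values of $-xyz,-yz,-xz,-xy$ at $P$. These four affine-linear conditions on $q$ are independent, since polynomials of degree at most $1$ already realize all values. The pairs $(P,q)$ with $X$ singular at $P$ thus form a variety of dimension $3+6=9$, and its image does not fill a dense subset of the $10$-dimensional space of all $q$.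

Fix $q$ with $X$ smooth. Then $G$ is irreducible, because a product $G_1G_2$ is singular along the nonempty set $G_1=G_2=0$. Let $s=w|_X\in H^0(X,\mathcal O(1))=H^0(X,\omega_X^{-1})$; its divisor is the triangle, which is ample. In the chart $z=1$ around the vertex $[0{:}0{:}1{:}0]$ the equation is $xy+wq=0$ with $q$ a unit. The derivative with respect to $w$ is nonzero at the vertex, so $x,y$ are local coordinates on $X$, and $w=-q^{-1}xy$. By Lemma~\ref{lem:regular}, $X$ is $F$-regular, hence $F$-split. By Theorem~\ref{thm:cubic}, $T^*X$ is not $F$-split, hence not $F$-regular. This surface answers both (a) and (b) in the negative.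
\end{proof}

To reach higher dimensions we take products with projective spaces. The failure of splitting passes to the product by the following observation.

\begin{lemma}\label{lem:factor}
Let $Y_1,Y_2$ be varieties. If $Y_1\times Y_2$ is $F$-split, then so is $Y_1$.
\end{lemma}

\begin{proof}
Let $\varphi$ be a splitting of $Y_1\times Y_2$, let $\mathrm{pr}$ be the first projection and $b$ a $k$-point of $Y_2$. For a function $g$ on an open set $V\subset Y_1$ let $\varphi_1(g)$ be the restriction of $\varphi(\mathrm{pr}^*g)$ to $V\times b=V$. Then $\varphi_1$ is additive, $\varphi_1(u^pg)=u\,\varphi_1(g)$ and $\varphi_1(1)=1$.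
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:dim} in dimension $d\ge2$]
Let $X$ and $s$ be as in the proof of Theorem~\ref{thm:regular}, and let $Z=X\times\mathbb P^{d-2}$ with homogeneous coordinates $t_0,\dots,t_{d-2}$ on the second factor. The bundle $\omega_Z^{-1}=\omega_X^{-1}\boxtimes\mathcal O(d-1)$ is ample, so $Z$ is Fano. Near the point $([0{:}0{:}1{:}0],[1{:}0{:}\cdots{:}0])$, in the chart $t_0=1$, the divisor of $s\boxtimes t_0\cdots t_{d-2}$ has the equation $xy\,t_1\cdots t_{d-2}=0$. By Lemma~\ref{lem:regular}, $Z$ is $F$-regular. Since $T^*Z=T^*X\times T^*\mathbb P^{d-2}$ and $T^*X$ is not $F$-split, Lemma~\ref{lem:factor} shows that $T^*Z$ is not $F$-split.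
\end{proof}

\section{Del Pezzo surfaces}\label{sec:dP}

We use the following facts, valid in every characteristic. A del Pezzo surface has degree $1\le d\le9$; it is $\mathbb P^2$ if $d=9$, it is $\mathbb P^1\times\mathbb P^1$ or the blow-up of $\mathbb P^2$ in a point if $d=8$, and it is the blow-up of $\mathbb P^2$ in $9-d$ points in general position (in particular, no three on a line) if $d\le7$. Contracting a $(-1)$-curve on a del Pezzo surface of degree $d$ gives a del Pezzo surface of degree $d+1$. The del Pezzo surfaces of degree $3$ are the smooth cubic surfaces.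

Blowing up can only destroy splittings of the cotangent bundle.

\begin{lemma}\label{lem:blowdown}
Let $X'\to X$ be a birational morphism of smooth projective surfaces. Then $H^0(X',S^nT_{X'})$ embeds into $H^0(X,S^nT_X)$, compatibly with $\mathrm{Tr}$. If $T^*X'$ is $F$-split, then so is $T^*X$.
\end{lemma}

\begin{proof}
The morphism is an isomorphism over an open set $U\subset X$ with finite complement. Restrict a section to $U$, which is injective, and extend it over the finite set $X\setminus U$. The map $\mathrm{Tr}$ is canonical and local, so the traces on $X'$ and $X$ agree over $U$. Now apply Proposition~\ref{prop:criterion}(ii).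
\end{proof}

Three parts of Theorem~\ref{thm:dP} follow at once or reduce to degree $5$. If $d\ge6$, at most three points, not on a line, are blown up; they can be moved to torus fixed points of $\mathbb P^2$. So $X$ is toric, as is $\mathbb P^1\times\mathbb P^1$, and (i) is the known result on toric varieties. If $d\le3$, contracting $3-d$ exceptional curves gives a smooth cubic surface, and (iv) follows from Theorem~\ref{thm:cubic} and Lemma~\ref{lem:blowdown}. If $d=4$, contracting one exceptional curve gives a del Pezzo surface of degree $5$, and (iii) follows from (ii) and Lemma~\ref{lem:blowdown}. It remains to prove (ii).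

\subsection{Quadratic tensors on blow-ups of $\mathbb P^1\times\mathbb P^1$}

Let $X$ have degree $5$, the blow-up of $\mathbb P^2$ in $P_1,\dots,P_4$, and let $S=\mathbb P^1\times\mathbb P^1$. We prefer a model over $S$, because $T_S$ is a sum of line bundles. Blowing up $P_1,P_2$ and contracting the strict transform of the line $P_1P_2$ gives $S$. As $P_3,P_4$ are not on this line, $X$ is the blow-up of $S$ in three distinct points. No two of them lie on a ruling, for otherwise the strict transform $R$ of that ruling would have $-K_X\cdot R\le2-2=0$. Since $PGL_2$ acts transitively on ordered triples of distinct points of each factor, $X$ is isomorphic to the blow-up of $S$ in any three distinct points of the diagonal $\Delta$.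

Let $x,y$ be affine coordinates on the factors, $\xi=\partial_x$, $\eta=\partial_y$. With $u=1/x$ and $v=1/y$ we have $\xi=-u^2\partial_u$ and $\eta=-v^2\partial_v$. Hence the sections of $S^nT_S$ are the sums $\sum_{i+j=n}c_{ij}(x,y)\,\xi^i\eta^j$ with $c_{ij}$ a polynomial of bidegree at most $(2i,2j)$. For $n=2$ they are
\[
g=A\,\xi^2+B\,\xi\eta+C\,\eta^2
\]
with $A=A(x)$ and $C=C(y)$ of degree at most $4$ and $B$ of bidegree at most $(2,2)$.

\begin{lemma}\label{lem:lift}
Let $x,y$ be local coordinates near a point $q$ of a smooth surface, and let $g=A\,\partial_x^2+B\,\partial_x\partial_y+C\,\partial_y^2$ be a section of $S^2T$ near $q$. Then $g$ extends to a regular section of $S^2T$ on the blow-up of $q$ if and only if, at $q$,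
\begin{equation}\label{eq:lift}
A=B=C=0,\qquad A_y=C_x=0,\qquad B_y=A_x,\qquad B_x=C_y .
\end{equation}
\end{lemma}

\begin{proof}
Translate so that $x,y$ vanish at $q$. On the chart of the blow-up with coordinates $r=x$, $t=y/x$, the exceptional curve is $r=0$, and $\partial_x=\partial_r-\frac tr\partial_t$, $\partial_y=\frac1r\partial_t$. Therefore
\[
g=A\,\partial_r^2+\frac{B-2tA}{r}\,\partial_r\partial_t+\frac{At^2-Bt+C}{r^2}\,\partial_t^2 .
\]
Substituting $x=r$, $y=rt$ gives $A\equiv A(q)+r\,(A_x(q)+tA_y(q))$ modulo $r^2$, and likewise for $B$ and $C$. With all values taken at $q$,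
\[
At^2-Bt+C\equiv\big(At^2-Bt+C\big)(q)+r\big(A_yt^3+(A_x-B_y)t^2+(C_y-B_x)t+C_x\big)\pmod{r^2},
\]
where the first term is the polynomial $A(q)t^2-B(q)t+C(q)$. So the coefficient of $\partial_t^2$ is regular if and only if \eqref{eq:lift} holds. In that case $A$ and $B$ are divisible by $r$, and the middle coefficient is regular as well. The chart misses only one point of the exceptional curve, and a section extends over a point.
\end{proof}

\subsection{Degree $5$, $p=2$}

Here $2(p-1)=2$, so the criterion of Proposition~\ref{prop:criterion} concerns quadratic tensors only. Blow up $(0,0)$, $(1,1)$, $(\infty,\infty)$, and let $f=A\xi^2+B\xi\eta+C\eta^2\in H^0(X,S^2T_X)$ with $B=\sum_{i,j\le2}b_{ij}x^iy^j$ and $C=\sum_{j\le4}c_jy^j$. By \eqref{eq:monomial} a monomial contributes to the trace only if its exponents in $x,y,\xi,\eta$ are all odd. The only candidate is $xy\xi\eta$, so $\mathrm{Tr}(f)=b_{11}^{1/2}$. We write out the last condition of \eqref{eq:lift} at the three points.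
\begin{itemize}
\item At $(0,0)$: $b_{10}=c_1$.
\item At $(1,1)$: $b_{10}+b_{11}+b_{12}+2(b_{20}+b_{21}+b_{22})=c_1+2c_2+3c_3+4c_4$.
\item At $(\infty,\infty)$: in the coordinates $u,v$ the coefficient of $\partial_u\partial_v$ is $u^2v^2B=\sum b_{ij}u^{2-i}v^{2-j}$, whose $u$-derivative at the origin is $b_{12}$, and the coefficient of $\partial_v^2$ is $v^4C=\sum c_jv^{4-j}$, whose $v$-derivative at the origin is $c_3$. So $b_{12}=c_3$.
\end{itemize}
Subtracting the first and third equations from the second gives
\[
b_{11}=2\,(c_2+c_3+2c_4-b_{20}-b_{21}-b_{22}),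
\]
which is $0$ for $p=2$. So $\mathrm{Tr}(f)=0$ for every $f\in H^0(X,S^2T_X)$, and $T^*X$ is not $F$-split by Proposition~\ref{prop:criterion}(ii).

\begin{remark}
This surface is $F$-regular for every $p$. Choose $a\ne b$ in $k\setminus\{0,1\}$. The strict transform of $\Delta$ together with the rulings $x=a$ and $y=b$ is an anticanonical divisor, it is ample, and near $(a,b)$ its equation is $(x-a)(y-b)=0$; so Lemma~\ref{lem:regular} applies. For $p=2$ the three linear equations above therefore already answer (a) and (b). Here the obstruction is not the absence of quadratic tensors: $(x-y)^2\xi\eta$ satisfies \eqref{eq:lift} at all three points, but its coefficient $b_{11}$ is $-2$.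
\end{remark}

\subsection{Degree $5$, $p$ odd}

Put $r=(p-1)/2$. We need a tensor of degree $2(p-1)=4r$ with nonzero trace, and we build it as a product of $2r$ quadratic tensors, since a product of tensors that lift to a blow-up also lifts. One quadratic tensor is
\[
g_2=(x-y)^2\,\xi\eta ,
\]
which satisfies \eqref{eq:lift} at every point of $\Delta$ in the affine chart, because $A=C=0$ and $B$ vanishes to order $2$ along $\Delta$. For another, let $s$ be a polynomial of degree at most $4$ and try $A=s(x)$, $C=s(y)$. At $(\rho,\rho)$ with $s(\rho)=0$, condition \eqref{eq:lift} then asks for $B=0$ and $B_x=B_y=s'(\rho)$. A symmetric $B$ with $B(x,x)=2s(x)$ has these properties, since on the diagonal $B_x=B_y$ by symmetry and $B_x+B_y=2s'$, where $2$ is invertible. So let $P_s(x,y)$ be the symmetric polynomial of bidegree at most $(2,2)$ that depends linearly on $s$ according to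
\[
1\mapsto1,\qquad x\mapsto\frac{x+y}2,\qquad x^2\mapsto xy,\qquad x^3\mapsto\frac{xy(x+y)}2,\qquad x^4\mapsto x^2y^2 ,
\]
which satisfies $P_s(x,x)=s(x)$, and put
\[
g_1=s(x)\,\xi^2+2P_s(x,y)\,\xi\eta+s(y)\,\eta^2,\qquad f_s=(g_1g_2)^r\in H^0(S,S^{2(p-1)}T_S).
\]
If $s$ has degree $4$ and distinct roots $\rho_1,\dots,\rho_4$, then $g_1$ and $g_2$ lift to the blow-up $X'$ of $S$ in the four points $(\rho_i,\rho_i)$, and $f_s\in H^0(X',S^{2(p-1)}T_{X'})$.

By \eqref{eq:monomial}, only monomials with all four exponents congruent to $p-1$ contribute to $\mathrm{Tr}(f_s)$. The exponents of $\xi$ and $\eta$ add up to $2(p-1)$, so both are $p-1$. The coefficient of $(\xi\eta)^{p-1}$ has bidegree at most $(2p-2,2p-2)$, so the exponents of $x$ and $y$ are $p-1$ as well. Hence $\mathrm{Tr}(f_s)^p=c(s)$, where $c(s)$ is the coefficient of $(xy\xi\eta)^{p-1}$ in $f_s$. This is a polynomial in the five coefficients of $s$, so we may test whether it vanishes identically on a degenerate $s$ for which it is easy to compute. For $s=x^2$ we have $g_1=(x\xi+y\eta)^2$ and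
\[
f_s=(x\xi+y\eta)^{p-1}\,(x-y)^{p-1}\,(\xi\eta)^r .
\]
Since $p-1=2r$, the monomial $(xy\xi\eta)^{p-1}$ arises only from the term $\binom{p-1}{r}(x\xi)^r(y\eta)^r$ of the first factor and the term $(-1)^r\binom{p-1}{r}x^ry^r$ of the second. From $(1+T)^{p-1}=(1+T^p)/(1+T)$ in $\mathbb F_p[T]$ we get $\binom{p-1}{r}\equiv(-1)^r\pmod p$, and so
\[
c(x^2)=(-1)^r\binom{p-1}{r}^2=(-1)^r\ne0 .
\]
Thus $c\ne0$ defines a nonempty open subset of the affine space of all $s$. It meets the nonempty open subset of polynomials of degree $4$ with distinct roots. For $s$ in the intersection, $T^*X'$ is $F$-split by Proposition~\ref{prop:criterion}(ii). Contracting one exceptional curve of $X'$ gives the blow-up of $S$ in three points of $\Delta$, which is $X$. By Lemma~\ref{lem:blowdown}, $T^*X$ is $F$-split. This proves (ii) and completes the proof of Theorem~\ref{thm:dP}.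

\begin{remark}[Degree $4$]
The surface $X'$ has $K_{X'}^2=8-4=4$, but it is not a del Pezzo surface: the strict transform of $\Delta$ has degree $4-4=0$ on $-K_{X'}$. So the construction does not decide the case $d=4$, $p$ odd. The method of Section~\ref{sec:cubic} does not decide it either, because the count in Lemma~\ref{lem:push} needs five singular fibers, and $X'$ shows that four are not enough. The first projection $X'\to\mathbb P^1$ has exactly four singular fibers, over $\rho_1,\dots,\rho_4$, each a pair of curves meeting transversally. With $\delta=dx\otimes\partial_x$ we find $g_1(\delta^2)=s(x)\,\partial_x^2\ne0$, a section of $\mathcal O(4)$ with a zero of order $n/2=1$ at each of the four points.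
\end{remark}

\begin{thebibliography}{9}

\bibitem{AIS}
Piotr Achinger, Nathan Ilten, and Hendrik S\"u{\ss},
\emph{F-Split and F-Regular Varieties with a Diagonalizable Group Action},
arXiv:1503.03116 (2015).

\bibitem{BK}
Brion and Kumar,
\emph{Frobenius Splitting Methods in Geometry and Representation Theory}.

\bibitem{Ha}
Hartshorne,
\emph{Algebraic Geometry}.

\bibitem{HH}
Hochster and Huneke,
\emph{Tight closure and strong F-regularity}, 1989.

\end{thebibliography}
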